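# Disconnected sets of valuation rings with local intersection, over regular local rings of dimension at least three

## 1. Two points on the exceptional line, and a line and a point in the exceptional plane

Let $k$ be a field, $D=k[x,y]_{(x,y)}$ and $F=k(x,y)$. Look at the valuation rings $V$ of $F$ that contain $D$ and in which $x$ and $y$ are nonunits. Write $\mathfrak m_V$ for the maximal ideal of $V$. Sort out two families of them:
$$Z_1=\{V:\ y/x\in\mathfrak m_V\},\qquad Z_2=\{V:\ x/y\in\mathfrak m_V\}.$$
Geometrically, blow up the origin of the plane. Members of $Z_1$ sit over the point of the exceptional line with slope $y/x=0$, and members of $Z_2$ sit over the point with slope $\infty$. The families are disjoint, since $y/x$ and $x/y$ cannot both be nonunits of the same ring. Both are nonempty: every local subring of a field is dominated by a valuation ring of that field, and we may apply this to $D[y/x]_{(x,\,y/x)}$ and to $D[x/y]_{(y,\,x/y)}$.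

Let $A$ be the intersection of all rings in $Z_1\cup Z_2$. Is $A$ local? Put $e=\dfrac{x}{x+y}$.

If $V\in Z_1$, then $e=\dfrac1{1+y/x}$ is a unit of $V$, and $1-e=\dfrac{y/x}{1+y/x}\in\mathfrak m_V$. If $V\in Z_2$, then $e=\dfrac{x/y}{x/y+1}\in\mathfrak m_V$. So $e\in A$. Neither $e$ nor $1-e$ is a unit of $A$, because each is a nonunit in some ring containing $A$. In a local ring two nonunits cannot add up to $1$, so $A$ is not local. The element $e$ behaves like an idempotent: it separates the two pieces of $Z_1\cup Z_2$.

Now take three variables: $D=k[x,y,z]_{(x,y,z)}$, $F=k(x,y,z)$. The exceptional locus of the blowup is a plane $\mathbb P^2_k$. In it, instead of two points, take the line $L=\{z=0\}$ and the point $p=[0:0:1]$. The corresponding families of valuation rings $V\supseteq D$ with $x,y,z\in\mathfrak m_V$ are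
$$Z_1=\{V:\ z/x\in\mathfrak m_V\ \text{or}\ z/y\in\mathfrak m_V\},\qquad Z_2=\{V:\ x/z,\ y/z\in\mathfrak m_V\}.\tag{1}$$
Again they are disjoint and nonempty. The obvious move is to imitate $e$ and try $e=z/G$ with $G=ax+by+cz$ and $a,b,c\in k$. On $Z_2$ we have $e=1/(c+a\,x/z+b\,y/z)$, a unit if $c\neq0$. On $Z_1$ things go wrong. If $a=b=0$, then $e$ is constant and separates nothing. Otherwise the form $ax+by$ has a zero on the line $L$. Say $b\ne0$ (the case $a\neq 0$ is the same with $x$ and $y$ exchanged), and put $t=y/x$, $w=z/x$. In the local ring $R=k[x,t,w]_{(x,\,t+a/b,\,w)}$ we have $e=w/(a+bt+cw)$, a quotient of two primes of $R$, non-associate because $b\ne 0$. So $e\notin R$. Lemma 5 below will then produce a valuation ring $V$ dominating $R$ with $e\notin V$. Since $w=z/x\in\mathfrak m_V$, this $V$ lies in $Z_1$, so $e$ is not in the intersection.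

Numerators and denominators of higher degree do not help: a form $G$ of degree $n\ge1$ in $x,y,z$ has a zero on every line of $\mathbb P^2$, possibly over an extension of $k$. In two variables we could choose a denominator vanishing at neither of two points. Here we would need one vanishing nowhere on a whole line. So perhaps $Z_1\cup Z_2$ has a local intersection even though it falls apart into two pieces.

## 2. Dominating valuation rings, the Zariski topology, and two known facts

"Local" means having exactly one maximal ideal; no Noetherian hypothesis is implied. A regular local ring is Noetherian.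

**Definition (overrings and domination).** Let $D$ be a local domain with maximal ideal $\mathfrak m$, residue field $k$ and quotient field $F$. An *overring* of $D$ is a ring $A$ with $D\subseteq A\subseteq F$. A local ring $A$ *dominates* a local subring $B$ if the maximal ideal of $A$ contains that of $B$. A local overring $A$ dominating $D$ is *residually algebraic* over $D$ if its residue field is algebraic over $k$.

For $D=k[x,y]_{(x,y)}$, the ring $D[y/x]_{(x,\,y/x)}$ dominates $D$ and has residue field $k$, so it is residually algebraic. The discrete valuation ring $D[y/x]_{(x)}$ also dominates $D$, but its residue field is $k(y/x)$, so it is not residually algebraic.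

**Definition (the space $\mathrm{Val}(D)$).** $\mathrm{Val}(D)=\mathrm{Val}_F(D)$ is the set of valuation rings of $F$ that dominate $D$. Its basic open sets are $\{V: x_1,\dots,x_n\in V\}$ for $x_1,\dots,x_n\in F$; this is the Zariski topology. For a nonempty $Z\subseteq\mathrm{Val}(D)$, $A(Z)$ is the intersection of the rings in $Z$. If $A$ is a local overring of $D$, $\mathrm{Val}(A)$ is the set of valuation rings of $F$ dominating $A$.

Write $\kappa(V)=V/\mathfrak m_V$. For $u\in F^\times$ and a valuation ring $V$ of $F$,
$$u\in\mathfrak m_V\iff u^{-1}\notin V.\tag{2}$$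
So a condition "$u\in V$" is open and "$u\in\mathfrak m_V$" is closed. In (1), the complement of $Z_1$ is $\{x/z,\,y/z\in V\}$ and the complement of $Z_2$ is $\{z/x\in V\}\cup\{z/y\in V\}$. Hence both $Z_1$ and $Z_2$ are closed, and $Z_1\cup Z_2$ is closed and disconnected.

The topology is far from Hausdorff: if $W\subseteq V$ are both in $\mathrm{Val}(D)$, then every basic open set containing $W$ contains $V$, so $W\in\overline{\{V\}}$. For example, with $V=D[y/x]_{(x)}$ as above and $t=y/x$, the ring $W$ of all elements of $V$ whose residue in $k(t)$ lies in $k[t]_{(t)}$ is a point of $\overline{\{V\}}$. This construction will be used twice.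

**Facts.** We quote two known results.

(i) Let $D$ be any local subring of a field $F$. A subring $A$ of $F$ dominating $D$ is local, residually algebraic over $D$ and integrally closed in $F$ if and only if $A=A(Z)$ for some closed and connected subspace $Z$ of $\mathrm{Val}_F(D)$. In this case $Z$ may be taken to be $\mathrm{Val}_F(A)$.

(ii) Let $D$ be a two-dimensional regular local ring. The maps $Z\mapsto A(Z)$ and $A\mapsto\mathrm{Val}(A)$ give a one-to-one correspondence between the closed connected subsets of $\mathrm{Val}(D)$ and the integrally closed local overrings of $D$ that dominate $D$ and are residually algebraic over $D$. In particular, if $A$ is such an overring and $A=A(Z)$ for a closed $Z\subseteq\mathrm{Val}(D)$, then $Z=\mathrm{Val}(A)$ is connected.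

Thus in dimension two the phenomenon of Section 1 is forced: a disconnected closed set cannot have such an $A$ as its intersection. The following question comes from William Heinzer, K. Alan Loper, Bruce Olberding, Matt Toeniskoetter, "Connectedness and integrally closed local overrings of two-dimensional regular local rings", arXiv:2406.10966 (2024). *Suppose $D$ is a regular local ring of Krull dimension greater than $2$. Does there exist an integrally closed local overring $A$ of $D$ such that $A$ dominates $D$ and $A=A(Z)$ for some closed and disconnected $Z\subseteq\mathrm{Val}(D)$?* One example of $D$, $A$ and $Z$ would be a positive answer. In fact every $D$ gives one.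

**Theorem 1.** Let $D$ be a regular local ring of dimension $d\ge3$. There is a closed disconnected $Z\subseteq\mathrm{Val}(D)$ with $A(Z)=D$. Here $A=D$ is integrally closed, local and dominates $D$. Concretely, for $D=k[x,y,z]_{(x,y,z)}$ one may take $Z=Z_1\sqcup Z_2$ with $Z_1,Z_2$ as in (1).

We first prove the concrete case by hand, and then build the machinery that handles every $D$ and also shows where the boundary of the phenomenon lies.

## 3. The line and the point by hand

**Lemma 5.** Let $R$ be an integrally closed local domain with quotient field $F$. Then $\mathrm{Val}(R)\neq\emptyset$, and the intersection of the rings in $\mathrm{Val}(R)$ is $R$.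

*Proof.* Nonemptiness is the existence of dominating valuation rings. Let $\mathfrak n$ be the maximal ideal of $R$ and let $u\in F\setminus R$. We want $V\in\mathrm{Val}(R)$ with $u\notin V$; by (2) it is enough to make $u^{-1}$ a nonunit. Suppose the ideal $\mathfrak nR[u^{-1}]+u^{-1}R[u^{-1}]$ of $R[u^{-1}]$ contains $1$. Then
$$1-a_0=\sum_{i=1}^n a_iu^{-i},\qquad a_0\in\mathfrak n,\ a_i\in R,\ n\ge1.$$
Since $1-a_0$ is a unit of $R$, multiplying by $u^n(1-a_0)^{-1}$ gives a monic equation for $u$ over $R$. So $u\in R$, a contradiction. Hence the ideal lies in a maximal ideal $Q$ of $R[u^{-1}]$. Let $V$ be a valuation ring of $F$ dominating $R[u^{-1}]_Q$. Then $\mathfrak n\subseteq\mathfrak m_V$, so $V\in\mathrm{Val}(R)$; and $u^{-1}\in\mathfrak m_V$, so $u\notin V$. $\square$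

Now let $D=k[x,y,z]_{(x,y,z)}$ and let $Z_1$ be as in (1). **Claim:** $A(Z_1)=D$. Since $D\subseteq A(Z_1\cup Z_2)\subseteq A(Z_1)$, the concrete part of Theorem 1 follows.

**Step 1: a point of $L$ on the strict transform of the denominator.** Let $f\in F\setminus D$. Since $D$ is a UFD, we can write $f=g/h$ with $g,h$ without common prime factor in $D$, and after multiplying by units of $D$ we may take $g,h\in k[x,y,z]$. As $f\notin D$, the element $h$ is a nonunit of $D$, so $h=h_n+h_{n+1}+\cdots$ with $h_i$ homogeneous of degree $i$, $h_n\ne0$ and $n\ge1$. The binary form $h_n(x,y,0)$ is zero or has degree $n\ge1$, so it has a zero on $L$. Precisely: if $h_n(1,t,0)\in k[t]$ is zero or nonconstant, choose an irreducible $\pi(t)$ dividing it. If it is a nonzero constant $c$, then $h_n(x,y,0)=cx^n$; exchange $x$ and $y$, which leaves $Z_1$ unchanged, and we get $h_n(1,t,0)=ct^n$ and may take $\pi(t)=t$.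

**Step 2: $f$ is missing from the local ring at that point.** Put $t=y/x$, $w=z/x$, $B=k[x,t,w]$, $\mathfrak n=(x,w,\pi(t))$, $R=B_{\mathfrak n}$. This is a regular local ring, hence a UFD, and it dominates $D$ because $x,\ y=xt,\ z=xw$ all lie in $\mathfrak n$. We have $h=x^n\tilde h$ with
$$\tilde h=h_n(1,t,w)+x\,h_{n+1}(1,t,w)+\cdots .$$
Modulo $x$ and $w$ this is $h_n(1,t,0)$, a multiple of $\pi(t)$, so $\tilde h\in\mathfrak n$. Also $x\nmid\tilde h$, since $h_n(1,t,w)\neq0$. So $\tilde h$ has a prime factor $\ell$ in $R$ that is not associate to $x$.

Suppose $f\in R$. From $g=fh=fx^n\tilde h$ we see that $\ell$ divides both $g$ and $h$ in $R$. The discrete valuation ring $R_{\ell R}$ is a localization of $B$ at a prime not containing $x$, hence a localization of $B[1/x]=k[x,y,z][1/x]$. So $R_{\ell R}=k[x,y,z]_{\mathfrak q}$ for a prime $\mathfrak q$ of height one, and $g,h\in\mathfrak q$. A polynomial outside $(x,y,z)$ is a unit in $D\subseteq R$, so it is not in $\mathfrak q$; thus $\mathfrak q\subseteq(x,y,z)$. Then $\mathfrak qD$ is a height-one prime of the UFD $D$, hence principal, and its generator divides both $g$ and $h$. This contradicts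 the choice of $g,h$. So $f\notin R$.

**Step 3: conclusion.** By Lemma 5 there is $V\in\mathrm{Val}(R)$ with $f\notin V$. Since $R$ dominates $D$ and $z/x=w\in\mathfrak n\subseteq\mathfrak m_V$, we have $V\in Z_1$. So $f\notin A(Z_1)$. $\square$

What drove the argument is that a plane curve of degree $n\ge1$ meets a line. For a general $D$ we replace initial forms by divisors on the blowup, and "meets a line" by "has nonzero degree on the line".

## 4. Centers on iterated point blowups

From now on $D$ is a regular local ring of dimension $d\ge2$ with $\mathfrak m,k,F$ as before, and $U=\operatorname{Spec}D\setminus\{\mathfrak m\}$. A *model* will mean a composition $X\to\operatorname{Spec}D$ of finitely many blowups, starting from $\operatorname{Spec}D$, each at a closed point lying over $\mathfrak m$; the first one is the blowup of $\mathfrak m$. Let $X_0$ be its fiber over $\mathfrak m$.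

We use these textbook facts. Blowing up a closed point $q$ with regular local ring of dimension $d\geq 2$ on a regular integral scheme gives a regular integral scheme with the same function field. It is an isomorphism away from $q$. The exceptional divisor $G$ is $\cong\mathbb P^{d-1}_{\kappa(q)}$, and $\mathcal O(-G)$, the ideal sheaf generated by $\mathfrak m_q$, restricts to $\mathcal O(1)$ on $G$. At a closed point of $G$ the local ring has dimension $(d-1)+1=d$, so the process can be repeated. Hence a model $X$ is regular and integral with function field $F$, projective over $D$, and an isomorphism over $U$.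

For $X=\mathrm{Bl}_{\mathfrak m}\operatorname{Spec}D$ and $\mathfrak m=(x_1,\dots,x_d)$, the charts are $\operatorname{Spec}D[x_1/x_i,\dots,x_d/x_i]$. In the $i$-th chart the exceptional divisor $E$ is $\{x_i=0\}$, and the residues of the $x_j/x_i$ are the affine coordinates of $E\cong\mathbb P^{d-1}_k$. Here $X_0=E$.

**Lemma 6.** $\Gamma(X,\mathcal O_X)=D$ for every model $X$.

*Proof.* $X$ is projective over the Noetherian ring $D$, so $\Gamma(X,\mathcal O_X)$ is a finite $D$-module inside $F$. It is therefore integral over $D$, and $D$ is integrally closed. $\square$

**Definition (center).** Let $V\in\mathrm{Val}(D)$. By the valuative criterion of properness there is a unique $p\in X$ such that $V$ dominates $\mathcal O_{X,p}$. It is called the *center* $c(V)$ of $V$ on $X$. Since $V$ dominates $D$, $c(V)\in X_0$.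

For $D=k[x,y]_{(x,y)}$ and $X$ the blowup of $\mathfrak m$, the ring $V=D[y/x]_{(x)}$ has the generic point of $E$ as center, while the ring $W\subseteq V$ of Section 2 has center the point $y/x=0$ of $E$.

**Lemma 7.** The map $c:\mathrm{Val}(D)\to X_0$ is continuous. So $Z_Y:=c^{-1}(Y)$ is closed for every closed $Y\subseteq X_0$.

*Proof.* Let $\operatorname{Spec}B\subseteq X$ be affine open. Then $B=D[b_1,\dots,b_n]$ for some $b_j\in F$, since $X$ is of finite type over $D$. We show that $c(V)\in\operatorname{Spec}B$ if and only if $b_1,\dots,b_n\in V$; the latter is a basic open condition. If $c(V)\in\operatorname{Spec}B$, then $B\subseteq\mathcal O_{X,c(V)}\subseteq V$. Conversely, if all $b_j\in V$, then $B\subseteq V$, and $V$ dominates the localization of $B$ at $\mathfrak m_V\cap B$. This is the local ring of a point of $\operatorname{Spec}B$, which by uniqueness is $c(V)$. Affine opens form a basis of $X$, so $c$ is continuous. $\square$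

**Lemma 8.** For $p\in X_0$ we have $c^{-1}(p)=\mathrm{Val}(\mathcal O_{X,p})\ne\emptyset$, and the intersection of its members is $\mathcal O_{X,p}$. Consequently, for $Y\subseteq X_0$ closed and nonempty,
$$A(Z_Y)=\bigcap_{p\in Y}\mathcal O_{X,p}.\tag{3}$$

*Proof.* By definition $c(V)=p$ means that $V$ dominates $\mathcal O_{X,p}$. Conversely, a valuation ring of $F$ dominating $\mathcal O_{X,p}$ dominates $D$, because $p$ lies over $\mathfrak m$. The ring $\mathcal O_{X,p}$ is regular, hence integrally closed, with quotient field $F$, so Lemma 5 applies. Taking the intersection over all $p\in Y$ gives (3). $\square$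

To compare connectedness of $Y$ and $Z_Y$ we need to push valuation rings from a point to its specializations.

**Lemma 9.** Let $V\in\mathrm{Val}(D)$, let $\overline W$ be a valuation ring of $\kappa(V)$, and let $W\subseteq V$ be its preimage under $V\to\kappa(V)$. Then $W$ is a valuation ring of $F$ with $\mathfrak m_V\subseteq\mathfrak m_W$, its maximal ideal is the preimage of that of $\overline W$, and $\kappa(W)=\kappa(\overline W)$. If $W$ dominates $D$, then $W\in\overline{\{V\}}$.

*Proof.* Let $u\in F^\times$. If $u\notin V$, then $u^{-1}\in\mathfrak m_V\subseteq W$. If $u\in\mathfrak m_V$, then $u\in W$. If $u$ is a unit of $V$, its residue or the inverse of its residue lies in $\overline W$, so $u\in W$ or $u^{-1}\in W$. Thus $W$ is a valuation ring of $F$. As $W/\mathfrak m_V=\overline W$, the statements on $\mathfrak m_W$ and $\kappa(W)$ follow. The last claim was noted in Section 2, since $W\subseteq V$. $\square$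

**Lemma 10.** Let $Y\subseteq X_0$ be closed and nonempty. Then $Z_Y$ is connected if and only if $Y$ is connected.

*Proof.* **Step 1: a separation of $Y$ gives one of $Z_Y$.** If $Y=Y_1\sqcup Y_2$ with $Y_1,Y_2$ closed and nonempty, then $Z_Y=Z_{Y_1}\sqcup Z_{Y_2}$. Both pieces are closed by Lemma 7 and nonempty by Lemma 8.

**Step 2: a separation of $Z_Y$ comes from a partition of $Y$.** Let $Y$ be connected and $Z_Y=U_1\sqcup U_2$ with $U_1,U_2$ closed. Each fiber $c^{-1}(p)=\mathrm{Val}(\mathcal O_{X,p})$ is connected: apply fact (i) with both $D$ and $A$ there taken to be $\mathcal O_{X,p}$. Its topology as $\mathrm{Val}(\mathcal O_{X,p})$ is the subspace topology, since the basic open sets are given by the same conditions. So each fiber over $Y$ lies in $U_1$ or in $U_2$, and $U_i=c^{-1}(Y_i)$ for a partition $Y=Y_1\sqcup Y_2$.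

**Step 3: each $Y_i$ is stable under specialization.** Let $s\in Y_i$ and $s'\in\overline{\{s\}}$. Choose $V\in U_i$ with $c(V)=s$; then $\kappa(s)\subseteq\kappa(V)$. Let $P\subset\mathcal O_{X,s'}$ be the prime corresponding to $s$. The ring $\mathcal O_{X,s'}/P$, the local ring of $\overline{\{s\}}$ at $s'$, is a local subring of $\kappa(s)\subseteq\kappa(V)$. Let $\overline W$ be a valuation ring of $\kappa(V)$ dominating it, and let $W\subseteq V$ be its preimage. Then $\mathcal O_{X,s'}\subseteq\mathcal O_{X,s}\subseteq V$ has image $\mathcal O_{X,s'}/P\subseteq\overline W$ in $\kappa(V)$, so $\mathcal O_{X,s'}\subseteq W$. The maximal ideal of $\mathcal O_{X,s'}$ maps into that of $\overline W$. So $W$ dominates $\mathcal O_{X,s'}$, that is, $W\in\mathrm{Val}(D)$ and $c(W)=s'$. By Lemma 9, $W\in\overline{\{V\}}\subseteq U_i$, because $U_i$ is closed in the closed set $Z_Y$. Hence $s'=c(W)\in Y_i$.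

**Step 4: the partition is by closed sets.** $Y$ is a Noetherian space. By Step 3 each of its finitely many irreducible components lies entirely in whichever of $Y_1,Y_2$ contains its generic point. So $Y_1$ and $Y_2$ are finite unions of components, hence closed. As $Y$ is connected, one of them is empty, and so is the corresponding $U_i$. $\square$

Fact (i) enters only in Step 2. Theorem 1 will need only Step 1.

## 5. Polar divisors and their degrees on curves

Formula (3) turns membership in $A(Z_Y)$ into a statement about poles. A model $X$ is regular, so Weil divisors and Cartier divisors agree, and every divisor $N$ gives an invertible sheaf $\mathcal O_X(N)$.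

**Definition (polar divisor).** For $f\in F^\times$ write $\operatorname{div}_X(f)=P-N$ with $P,N$ effective and without common components. $N$ is the *polar divisor* of $f$ on $X$.

*Example.* Let $d=2$, $\mathfrak m=(x,y)$, $X=\mathrm{Bl}_{\mathfrak m}\operatorname{Spec}D$ and $f=y/x$. Let $H_x,H_y$ be the strict transforms of $\{x=0\}$ and $\{y=0\}$. Then $\operatorname{div}_X(x)=H_x+E$ and $\operatorname{div}_X(y)=H_y+E$, so $\operatorname{div}_X(f)=H_y-H_x$ and $N=H_x$, which meets $E$ in the single point $[0:1]$. Indeed $f$ is regular at every other point of $E$. Note that $N\sim-E$.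

For an integral projective curve $C$ over $k$ and an invertible sheaf $\mathcal L$ on $C$, let $\deg\mathcal L=\chi(\mathcal L)-\chi(\mathcal O_C)$. We use that $\deg$ is additive, vanishes on $\mathcal O_C$, is positive on ample sheaves, equals $1$ for $\mathcal O(1)$ on a line, and equals $-1$ on the ideal sheaf of a regular $k$-rational point. If $C\subseteq X_0$ is an integral closed curve in a model, then $\mathfrak m$ vanishes on the reduced scheme $C$, so $C$ is a projective curve over $k$. For a divisor $N$ on $X$ write $\deg_CN=\deg(\mathcal O_X(N)|_C)$. It is additive in $N$ and depends only on the linear equivalence class of $N$.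

**Lemma 11.** Let $Y\subseteq X_0$ be closed and nonempty, and let $f\in F^\times$ have polar divisor $N$. Then $f\in A(Z_Y)$ if and only if $\operatorname{Supp}N\cap Y=\emptyset$. In that case $\deg_CN=0$ for every integral closed curve $C\subseteq Y$.

*Proof.* By (3) the first claim follows once we know that $f\in\mathcal O_{X,p}$ if and only if $p\notin\operatorname{Supp}N$. If $p\notin\operatorname{Supp}N$, then $f$ has nonnegative order along every prime divisor through $p$. The normal ring $\mathcal O_{X,p}$ is the intersection of its localizations at height-one primes, so $f\in\mathcal O_{X,p}$. Conversely, if $f\in\mathcal O_{X,p}$, then $f$ has nonnegative order along every prime divisor through $p$, so no component of $N$ passes through $p$. For the second claim, $\mathcal O_X(N)$ equals $\mathcal O_X$ on the open set $X\setminus\operatorname{Supp}N$, which contains $C$. So $\mathcal O_X(N)|_C\cong\mathcal O_C$. $\square$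

**Lemma 12.** Let $Y\subseteq X_0$ be closed and nonempty and let $0\ne f\in A(Z_Y)$. If the polar divisor $N$ of $f$ is principal, then $f\in D$.

*Proof.* Write $N=\operatorname{div}_X(g)$. Since $N\ge0$ and $X$ is normal, $g\in\Gamma(X,\mathcal O_X)=D$ by Lemma 6. Pick $p\in Y$. By Lemma 11, $p\notin\operatorname{Supp}N$, so $g$ is a unit of $\mathcal O_{X,p}$. This ring dominates $D$, so $g\notin\mathfrak m$, and $g$ is a unit of $D$. Hence $N=\operatorname{div}_X(g)=0$, so $f$ has no poles, and $f\in\Gamma(X,\mathcal O_X)=D$. $\square$

**Lemma 13.** Every divisor on $X$ is linearly equivalent to one supported on $X_0$.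

*Proof.* Let $G$ be a divisor. We have $X\setminus X_0\cong U$. Removing $\{\mathfrak m\}$, of codimension $d\ge2$, does not change the class group, so $\operatorname{Cl}(U)=\operatorname{Cl}(D)=0$, because a regular local ring is a UFD. So $G|_U=\operatorname{div}_U(g)$ for some $g\in F^\times$, and $G-\operatorname{div}_X(g)$ is supported on $X_0$. $\square$

The plan is now visible. A nonzero element of $A(Z_Y)$ has a polar divisor $N$ whose degree on every curve in $Y$ vanishes (Lemma 11). The class of $N$ is a combination of the finitely many exceptional divisors (Lemma 13). If $Y$ contains enough curves to detect these classes by degree, then $N$ is principal and the element lies in $D$ (Lemma 12). On the first blowup there is a single exceptional class, and a single curve detects it.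

## 6. Closed subsets of the first exceptional divisor

**Theorem 2.** Let $d\ge2$, let $X=\mathrm{Bl}_{\mathfrak m}\operatorname{Spec}D$ with exceptional divisor $E\cong\mathbb P^{d-1}_k$. Let $Y\subseteq E$ be closed and nonempty, and let $Z_Y\subseteq\mathrm{Val}(D)$ be the set of valuation rings whose center on $X$ lies in $Y$. Then:

1. $Z_Y$ is closed, and it is connected if and only if $Y$ is connected.
2. If $\dim Y\ge1$, then $A(Z_Y)=D$.
3. If $Y$ is a set of $r$ closed points, $A(Z_Y)$ has exactly $r$ maximal ideals.

So $A(Z_Y)$ is local with $Z_Y$ disconnected exactly when $Y$ is disconnected and $\dim Y\ge1$.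

*Proof.* **Part 1** is Lemma 7 and Lemma 10.

**Part 2: one curve kills all poles.** The inclusion $D\subseteq A(Z_Y)$ is clear. As $\dim Y\ge1$, $Y$ contains an integral closed curve $C$. Let $0\ne f\in A(Z_Y)$ have polar divisor $N$. By Lemma 13 and $X_0=E$, which is irreducible, $N\sim aE$ for some $a\in\mathbb Z$. Since $\mathcal O_X(-E)|_E\cong\mathcal O_{\mathbb P^{d-1}}(1)$, Lemma 11 gives
$$0=\deg_CN=-a\,\deg\bigl(\mathcal O_E(1)|_C\bigr).$$
The last degree is positive because $\mathcal O_E(1)|_C$ is ample. So $a=0$, $N$ is principal, and $f\in D$ by Lemma 12.

**Part 3: finitely many points give a semilocal ring.** Let $Y=\{p_1,\dots,p_r\}$. Since $X$ is projective over an affine scheme, the finite set $Y$ lies in an affine open $\operatorname{Spec}B\subseteq X$. Each $p_i$ is closed in $X$, so it corresponds to a maximal ideal $\mathfrak n_i$ of $B$. Put $S=B\setminus\bigcup_i\mathfrak n_i$. By prime avoidance, an ideal of $B$ disjoint from $S$ lies in some $\mathfrak n_i$. So the maximal ideals of $S^{-1}B$ are exactly the $S^{-1}\mathfrak n_i$, and there are $r$ of them. A domain is the intersection of its localizations at maximal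 ideals, so by (3)
$$A(Z_Y)=\bigcap_iB_{\mathfrak n_i}=S^{-1}B .$$

**The final statement.** If $\dim Y\ge1$, then $A(Z_Y)=D$ is local by part 2, and by part 1 $Z_Y$ is disconnected exactly when $Y$ is. If $\dim Y=0$, then $Y$ is a set of $r$ closed points. By part 1, $Z_Y$ is disconnected exactly when $r\ge2$, and then $A(Z_Y)$ is not local by part 3. $\square$

Section 1 can be reread here. Two points on $E\cong\mathbb P^1_k$ fall under part 3 with $r=2$. A line and a point in $\mathbb P^2_k$ fall under part 2. Section 3 was part 2 in coordinates: for $h\in D$ of order $n$ with strict transform $H$, $\operatorname{div}_X(h)=H+nE$. So $H\sim-nE$ has degree $n$ on a line $L\subset E$, and when $n\ge 1$ it cannot miss $L$.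

## 7. A line and a closed point off it, for every regular local ring

*Proof of Theorem 1.* Since $d\ge3$, $E\cong\mathbb P^{d-1}_k$ has dimension at least $2$. So there are a line $L\subseteq E$ and a closed point $p\in E\setminus L$. Let $Y=L\sqcup\{p\}$. By Lemmas 7 and 8, $Z_Y=Z_L\sqcup Z_{\{p\}}$ is closed and is the disjoint union of two nonempty closed sets, hence disconnected. By Theorem 2, part 2, $A(Z_Y)=D$. The ring $D$ is local, is integrally closed because it is regular, and dominates itself.

*Concrete form.* For $D=k[x,y,z]_{(x,y,z)}$ take $L=\{z=0\}$ and $p=[0:0:1]$. We check $Z_L=Z_1$ and $Z_{\{p\}}=Z_2$ with $Z_1,Z_2$ from (1). The line $L$ is covered by the charts $\operatorname{Spec}D[y/x,z/x]$ and $\operatorname{Spec}D[x/y,z/y]$, in which it is $\{x=z/x=0\}$ and $\{y=z/y=0\}$ respectively. Since $x,y\in\mathfrak m_V$ always, $c(V)\in L$ if and only if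
$$\bigl(y/x\in V\ \text{and}\ z/x\in\mathfrak m_V\bigr)\quad\text{or}\quad\bigl(x/y\in V\ \text{and}\ z/y\in\mathfrak m_V\bigr).$$
This clearly implies $V\in Z_1$. Conversely let $z/x\in\mathfrak m_V$. If $y/x\in V$, the first alternative holds. If $y/x\notin V$, then $x/y\in\mathfrak m_V$ by (2), and $z/y=(z/x)(x/y)\in\mathfrak m_V$, so the second alternative holds. The case $z/y\in\mathfrak m_V$ is symmetric. In the chart $\operatorname{Spec}D[x/z,y/z]$ the point $p$ is $\{z=x/z=y/z=0\}$, so $c(V)=p$ if and only if $x/z,\,y/z\in\mathfrak m_V$. $\square$

*Remark (any number of components).* Let $n\ge1$. There are infinitely many closed points in $E\setminus L$: a second line $L^*\ne L$ meets $L$ in at most one $k$-rational point, and $L^*$ minus a $k$-rational point is an affine line, which has infinitely many closed points because $k[t]$ has infinitely many monic irreducible polynomials. Let $Y$ be the union of $L$ and $n-1$ closed points off $L$. Then $A(Z_Y)=D$ by Theorem 2, and $Z_Y$ is a disjoint union of $n$ closed sets that are connected by Lemma 10. So $Z_Y$ has exactly $n$ connected components.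

## 8. The range of dimensions

**Theorem 3.** Let $D$ be a regular local ring of dimension $d$. There exist a local ring $A$ and a closed disconnected $Z\subseteq\mathrm{Val}(D)$ with $A=A(Z)$ if and only if $d\ge3$. For $d\ge3$ there are also such $A\ne D$.

*Proof.* **Step 1: existence for $d\ge3$, with $A=D$ and with $A\neq D$.** The case $A=D$ is Theorem 1. For $A\ne D$, let $p$ be a closed point of $E\subset X=\mathrm{Bl}_{\mathfrak m}\operatorname{Spec}D$, and let $R=\mathcal O_{X,p}$. This is a regular local ring of dimension $d$ with quotient field $F$, and it dominates $D$. The ideal $\mathfrak mR$ is principal while $\mathfrak m$ is not, so $R\ne D$. By Theorem 1 applied to $R$, there is a closed disconnected $Z\subseteq\mathrm{Val}(R)$ with $A(Z)=R$. By Lemmas 7 and 8, $\mathrm{Val}(R)=c^{-1}(p)$ is a closed subset of $\mathrm{Val}(D)$, and its own topology is the subspace topology, as both are given by the same basic sets. So $Z$ is closed and disconnected in $\mathrm{Val}(D)$. The ring $R$ is integrally closed, being regular.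

**Step 2: nothing for $d\le1$.** Here $D$ is a field or a discrete valuation ring, and $\mathrm{Val}(D)=\{D\}$. Indeed, if $D$ is a field then $F=D$; and if $D$ is a discrete valuation ring, the only valuation rings of $F$ containing $D$ are $D$ and $F$, and $F$ does not dominate $D$. A one-point space has no disconnected subset.

**Step 3: nothing for $d=2$.** We want to use fact (ii), but it assumes that $A$ is residually algebraic over $D$, so we must derive this. Let $Z$ be closed and nonempty with $A=A(Z)$ local, and let $M$ be the maximal ideal of $A$. As an intersection of valuation rings of $F$ that contains $D$, $A$ is an integrally closed overring of $D$. Elements of $\mathfrak m$ are nonunits in every $V\in Z$, hence nonunits of $A$, so $\mathfrak m\subseteq M$ and $A$ dominates $D$.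

Pick $V\in Z$. Then $\kappa(V)\supseteq k$. By the extension theorem for places (e.g. Atiyah–Macdonald, Thm. 5.21), applied to the inclusion of $k$ into an algebraic closure, $\kappa(V)$ has a valuation ring $\overline W\supseteq k$ whose residue field is algebraic over $k$. Let $W\subseteq V$ be its preimage. The image of $D$ in $\kappa(V)$ is $k\subseteq\overline W$ and $\mathfrak m$ maps to $0$, so $W$ dominates $D$. By Lemma 9, $W\in\overline{\{V\}}\subseteq Z$, and $\kappa(W)=\kappa(\overline W)$ is algebraic over $k$.

Let $t\in A$. Since $W\in Z$, $t\in W$. The residue of $t$ in $\kappa(W)$ is algebraic over $k$, so there is a monic $g\in D[T]$ of positive degree with $g(t)\in\mathfrak m_W\cap A$. An element of $\mathfrak m_W\cap A$ is a nonunit of $W\supseteq A$, hence a nonunit of the local ring $A$, so it lies in $M$. Thus $g(t)\in M$, and the residue of $t$ in $A/M$ is algebraic over $k$. So $A$ is residually algebraic over $D$, and by fact (ii), $Z=\mathrm{Val}(A)$ is connected. $\square$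

## 9. Two connected families that need each other

In the proof of Theorem 1 the point $p$ is a passenger: already $A(Z_L)=D$, by Theorem 2, part 2. Can both pieces be necessary? Not inside $E$. If $Y_1,Y_2\subseteq E$ are disjoint, closed and nonempty with $A(Z_{Y_1})\neq D\ne A(Z_{Y_2})$, then by part 2 both are finite sets of closed points, and by part 3 $A(Z_{Y_1\sqcup Y_2})$ has at least two maximal ideals, so it is not $D$. The reason is that there is only one exceptional class, so one curve settles everything. A second blowup creates a second class, and then we can look for two disjoint curves that detect both classes only jointly.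

**Theorem 4.** If $d\ge3$, there are disjoint nonempty closed connected $Z_1,Z_2\subseteq\mathrm{Val}(D)$ with $A(Z_1)\ne D$, $A(Z_2)\ne D$, but $A(Z_1\cup Z_2)=D$.

*Proof.* **Step 1: the two blowups.** Let $\mathfrak m=(x_1,\dots,x_d)$, $X=\mathrm{Bl}_{\mathfrak m}\operatorname{Spec}D$, and $p=[0:\cdots:0:1]\in E$. The ring $R=\mathcal O_{X,p}$ has regular parameters $t_i=x_i/x_d$ for $1\le i\le d-1$, together with $x_d$, and $E$ is given by $x_d=0$ there. Let $\pi:X'\to X$ be the blowup of $p$, with exceptional divisor $E''\cong\mathbb P^{d-1}_k$, and let $E'$ be the strict transform of $E$. Since $E$ is regular at $p$, $\pi^*E=E'+E''$. The fiber of $X'$ over $\mathfrak m$ is $E'\cup E''$, so by Lemma 13 every divisor on $X'$ is linearly equivalent to $a'E'+b'E''=a'\pi^*E+(b'-a')E''$. That is, every divisor is linearly equivalent to some $a\,\pi^*E+b\,E''$ with $a,b\in\mathbb Z$.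

**Step 2: the two curves.** Let $L=\{x_2=\dots=x_{d-1}=0\}\subset E$. This is a line through $p$ with local equations $x_d=t_2=\dots=t_{d-1}=0$ and local parameter $t_1$ at $p$. Let $L'\subset X'$ be its strict transform. It is the blowup of $L$ at $p$, and $p$ is already a Cartier divisor on the regular curve $L$, so $\pi:L'\to L$ is an isomorphism. Let $q\in L'$ be the point over $p$; it is $k$-rational.

The ideal sheaf $\mathcal O_{X'}(-E'')$ is generated by $\mathfrak m_p$, so $\mathcal O_{X'}(-E'')|_{L'}$ maps onto the ideal sheaf $\mathfrak m_p\mathcal O_{L'}$, which under $L'\cong L$ is the ideal sheaf of $q$. This ideal sheaf is nonzero, so the kernel of this surjection from an invertible sheaf on the integral curve $L'$ is torsion-free of rank $0$, hence zero. Thus $\mathcal O_{X'}(-E'')|_{L'}$ is isomorphic to the ideal sheaf of $q$, and in particular $L'\cap E''=\{q\}$. Since $d\ge3$, $E''\cong\mathbb P^{d-1}_k$ has dimension at least $2$, and we can choose a line $C\subset E''$ not containing $q$. Then $L'\cap C\subseteq L'\cap E''\cap C=\emptyset$.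

**Step 3: the degrees.** The isomorphism $L'\to L$ gives $\deg_{L'}\pi^*E=\deg_LE=-1$. By Step 2, $\deg_{L'}(-E'')=-1$. The curve $C$ is mapped to the point $p$, so $\mathcal O(\pi^*E)|_C$ is trivial. Finally $\mathcal O_{X'}(-E'')|_{E''}\cong\mathcal O(1)$. Altogether:
$$\begin{array}{c|cc}&\pi^*E&E''\\\hline L'&-1&1\\ C&0&-1\end{array}\tag{4}$$
The matrix is invertible, but neither row alone detects all classes.

**Step 4: the families and their union.** Put $Z_1=Z_{L'}$ and $Z_2=Z_C$, with centers taken on $X'$. They are closed by Lemma 7, nonempty by Lemma 8, disjoint because $L'\cap C=\emptyset$, and connected by Lemma 10. Let $0\ne f\in A(Z_1\cup Z_2)=A(Z_{L'\cup C})$ have polar divisor $N\sim a\,\pi^*E+b\,E''$ on $X'$. By Lemma 11 and (4),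
$$0=\deg_{L'}N=-a+b,\qquad0=\deg_CN=-b .$$
So $a=b=0$, $N$ is principal, and $f\in D$ by Lemma 12. Hence $A(Z_1\cup Z_2)=D$.

**Step 5: $A(Z_2)\ne D$.** The points of $C$ lie over $p$, so every $V\in Z_2$ dominates $R$, and $x_1/x_d=t_1\in R\subseteq A(Z_2)$. But $x_1/x_d\notin D$, since $x_1\notin x_dD$: the elements $x_1,\dots,x_d$ form a minimal system of generators of $\mathfrak m$.

**Step 6: $A(Z_1)\ne D$.** Let $f=x_2/x_1$, which is not in $D$ for the same reason. By (3) we must show $f\in\mathcal O_{X',s}$ for all $s\in L'$.

If $s\ne q$ (including the generic point of $L'$), then $\pi$ is a local isomorphism at $s$ and $\pi(s)\in L\setminus\{p\}$. On $L$ the only point with $x_1=0$ is $p$, so $\pi(s)$ lies in the chart $\operatorname{Spec}D[x_2/x_1,\dots,x_d/x_1]$, and $f\in\mathcal O_{X',s}$.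

Now let $s=q$. The ideal $\mathfrak m_p\mathcal O_{X',q}$ is principal and nonzero, and it is generated by $x_d,t_1,\dots,t_{d-1}$. By Nakayama's lemma one of these elements generates it. Its image in $\mathcal O_{L',q}$ is nonzero, by Step 2. But $x_d,t_2,\dots,t_{d-1}$ all vanish on $L'$, so the generator must be $t_1$. Hence $t_2\in t_1\mathcal O_{X',q}$, and $f=t_2/t_1\in\mathcal O_{X',q}$. $\square$

The two extra functions can be matched with (4). Let $H_d\subset X$ be the strict transform of $\{x_d=0\}$. It misses $p$, and $H_d\sim-E$. So the polar divisor of $x_1/x_d$ on $X'$ is the pullback of $H_d$, of class $-\pi^*E$, which has degree $0$ on $C$. The strict transform $H_1\subset X$ of $\{x_1=0\}$ has local equation $t_1=0$ at $p$, so its strict transform $H_1'$ on $X'$ satisfies $\pi^*H_1=H_1'+E''$. The polar divisor of $x_2/x_1$ on $X'$ is $H_1'\sim-\pi^*E-E''$, of degree $1-1=0$ on $L'$.
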